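\title{Virtual cuspidal cohomology of lattices in $\mathrm{SL}(2,\mathbb{C})$}

\begin{abstract}
Let $E_n=\mathrm{Sym}^n\otimes\overline{\mathrm{Sym}}{}^n$. Finis, Grunewald and Tirao asked whether every lattice $\Gamma$ in $\mathrm{SL}(2,\mathbb{C})$ has a subgroup $\Delta$ of finite index with $H^1_{\mathrm{cusp}}(\Delta,E_n)\neq0$, for a given $n$ or for all $n$ at once. For $n=0$ the answer is yes, by theorems of Agol and of Cooper, Long and Reid. We show that for $n\ge1$ the answer is no: for cocompact arithmetic lattices over cubic fields, all cohomology of all finite-index subgroups with coefficients in $E_n$ vanishes. For an arithmetic lattice the answer is yes exactly when its field of definition is a quadratic extension of a totally real field, and then one subgroup $\Delta$ serves for all $n$.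
\end{abstract}

\section{The question and its answer}\label{sec:intro}

\subsection{Cuspidal cohomology}
Let $G=\mathrm{SL}(2,\mathbb{C})$, regarded as a real Lie group with Lie algebra $\mathfrak g$, and let $K=\mathrm{SU}(2)$, so that $G/K$ is hyperbolic $3$-space $\mathbb H^3$. A \emph{lattice} is a discrete subgroup $\Gamma\subset G$ of finite covolume. Let $\mathrm{Sym}^p$ be the $p$-th symmetric power of the standard representation on $\mathbb C^2$ and $\overline{\mathrm{Sym}}{}^p$ its complex conjugate, and put
$$E_{p,q}=\mathrm{Sym}^p\otimes\overline{\mathrm{Sym}}{}^q,\qquad E_n=E_{n,n}.$$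
We regard these as $\Gamma$-modules by restriction.

A \emph{cusp} of $\Gamma$ is a point $\xi\in\mathbb P^1(\mathbb C)$ such that $\Gamma\cap N$ is a lattice in the group $N\cong\mathbb C$ of unipotent elements of $G$ fixing $\xi$. The space $L^2_{\mathrm{cusp}}(\Gamma\backslash G)$ consists of those $f\in L^2(\Gamma\backslash G)$ whose \emph{constant term} $g\mapsto\int_{(\Gamma\cap N)\backslash N}f(\nu g)\,d\nu$ vanishes almost everywhere, for every cusp. It is a closed subspace stable under right translation by $G$, and it is a Hilbert sum of irreducible unitary representations $\pi$ with finite multiplicities $m_{\mathrm{cusp}}(\pi,\Gamma)$. The \emph{cuspidal cohomology} $H^1_{\mathrm{cusp}}(\Gamma,E_n)\subseteq H^1(\Gamma,E_n)$ is the part of the cohomology coming from this subspace. By Borel's generalized Matsushima formula,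
\begin{equation}\label{eq:matsushima}
H^1_{\mathrm{cusp}}(\Gamma,E_n)\cong\bigoplus_\pi m_{\mathrm{cusp}}(\pi,\Gamma)\,H^1(\mathfrak g,K;\pi\otimes E_n),
\end{equation}
where the $(\mathfrak g,K)$-cohomology on the right, recalled in Section~\ref{sec:casimir}, depends only on $\pi$ and $n$. A cocompact lattice has no cusps, and then $H^1_{\mathrm{cusp}}(\Gamma,E_n)=H^1(\Gamma,E_n)$. Finis, Grunewald and Tirao \cite{FGT} posed the following question.

\medskip\noindent\textbf{Question.} \emph{Given a lattice $\Gamma$ and $n\ge0$, is there a subgroup $\Delta$ of finite index in $\Gamma$ with $H^1_{\mathrm{cusp}}(\Delta,E_n)\neq0$? More strongly, is there one such $\Delta$ with $H^1_{\mathrm{cusp}}(\Delta,E_n)\neq0$ for all $n$?}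

\subsection{What one would expect}
Let $\Delta$ be cocompact and torsion-free, so that $M=\Delta\backslash\mathbb H^3$ is a closed hyperbolic manifold. For $n=0$ the group $H^1(\Delta,\mathbb C)$ has dimension $b_1(M)$, and the question asks for a finite cover with positive first Betti number. For $n=1$, the map $v\otimes\bar w\mapsto vw^*$ identifies $E_1$ with $M_2(\mathbb C)$ under the action $\gamma\cdot X=\gamma X\gamma^*$. This is the complexification of the space of Hermitian matrices with the Lorentzian form $\det$, that is, of $\mathbb R^{3,1}$. Since $\mathfrak{so}(4,1)=\mathfrak{so}(3,1)\oplus\mathbb R^{3,1}$ as modules over $\mathrm{SO}(3,1)$, the group $H^1(\Delta,E_1)$ measures the infinitesimal deformations of $\Delta\to\mathrm{SO}(3,1)\subset\mathrm{SO}(4,1)$ in directions transverse to $\mathrm{SO}(3,1)$. The modules $E_{p,q}$ with $p\ne q$ do not appear in the question for a good reason: their cohomology vanishes for every cocompact lattice (Proposition~\ref{prop:unitary}).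

One dimension lower, the analogous question is settled by an Euler characteristic. If $\Sigma\subset\mathrm{SL}(2,\mathbb R)$ is the fundamental group of a closed hyperbolic surface of genus $g$ and $k\ge1$, then $H^0(\Sigma,\mathrm{Sym}^k)=0$, hence $H^2=0$ by duality, and $\dim H^1(\Sigma,\mathrm{Sym}^k)=(k+1)(2g-2)$. In dimension three the Euler characteristic is zero and forces nothing. Still, on the side of representation theory all $n$ look alike: for every $n\ge0$ there is a unitary principal series $\pi_n$ with $H^1(\mathfrak g,K;\pi_n\otimes E_n)\cong\mathbb C$ (Example~\ref{ex:pin}), and the spaces $L^2_{\mathrm{cusp}}(\Delta\backslash G)$ grow as $\Delta$ shrinks. Since the answer for $n=0$ is yes, one would guess that it is yes for all $n$. This guess is wrong, for an arithmetic reason.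

\subsection{Results}
We recall the construction of arithmetic lattices \cite[Ch.~8]{MR}. Let $F$ be a number field with exactly one complex place, given by embeddings $\tau,\bar\tau\colon F\to\mathbb C$; all other embeddings of $F$ are real. Let $D$ be a quaternion algebra over $F$, with reduced norm $\mathrm{Nrd}$ and reduced trace $\mathrm{trd}$. It is \emph{ramified} at a place $v$ if $D\otimes_FF_v$ is a division algebra; the set of ramified places is finite of even cardinality and contains no complex place, and every such set of places occurs. Assume that $D$ is ramified at all real places of $F$. Let $\mathcal O\subset D$ be an order, $\mathcal O^1$ its group of elements of reduced norm $1$, and $\rho_\tau\colon D\to D\otimes_{F,\tau}\mathbb C\cong M_2(\mathbb C)$. Then $\rho_\tau(\mathcal O^1)$ is a lattice in $G$, cocompact if and only if $D\not\cong M_2(F)$; the case $D\cong M_2(F)$ forces $F$ to be imaginary quadratic. Two subgroups are \emph{commensurable} if their intersection has finite index in both. A lattice is \emph{arithmetic with field $F$} if a conjugate of it is commensurable with some $\rho_\tau(\mathcal O^1)$.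

\begin{theorem}\label{thm:counter}
Let $F$ be a cubic field with one real place $r$ and one complex place, for example $F=\mathbb Q[x]/(x^3-x+1)$. Let $D$ be a quaternion algebra over $F$ ramified exactly at $r$ and at one finite place, and let $\Gamma=\rho_\tau(\mathcal O^1)$. Then $\Gamma$ is a cocompact lattice, and $H^*(\Delta,E_{p,q})=0$ in all degrees for every finite-index subgroup $\Delta\le\Gamma$ and all $(p,q)\ne(0,0)$. In particular $H^1_{\mathrm{cusp}}(\Delta,E_n)=0$ for all such $\Delta$ and all $n\ge1$.
\end{theorem}

So both parts of the Question have a negative answer: for these $\Gamma$ and each single $n\ge1$ there is no $\Delta$, and a fortiori there is none for all $n$.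

\begin{theorem}\label{thm:trivial}
Every lattice $\Gamma$ in $G$ has a subgroup $\Delta$ of finite index with $H^1_{\mathrm{cusp}}(\Delta,\mathbb C)\neq0$.
\end{theorem}

\begin{theorem}\label{thm:class}
Let $\Gamma$ be an arithmetic lattice with field $F$. The following are equivalent:
\begin{enumerate}
\item[(1)] $H^1_{\mathrm{cusp}}(\Delta,E_n)\ne0$ for some $n\ge1$ and some finite-index $\Delta\le\Gamma$;
\item[(2)] for every $n\ge0$ there is a finite-index $\Delta\le\Gamma$ with $H^1_{\mathrm{cusp}}(\Delta,E_n)\ne0$;
\item[(3)] there is one finite-index $\Delta\le\Gamma$ with $H^1_{\mathrm{cusp}}(\Delta,E_n)\neq0$ for all $n\ge0$;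
\item[(4)] $F$ is a quadratic extension of a totally real field.
\end{enumerate}
If they fail, for example whenever $[F:\mathbb Q]$ is odd, then $\Gamma$ is cocompact and $H^*(\Delta,E_{p,q})=0$ for all finite-index $\Delta\le\Gamma$ and all $(p,q)\neq(0,0)$.
\end{theorem}

In particular both parts of the Question have a positive answer for non-cocompact arithmetic lattices, since $F$ is then imaginary quadratic. We make no claim about non-arithmetic lattices when $n\ge1$.

Section~\ref{sec:example} shows the mechanism of vanishing on one explicit lattice. Sections~\ref{sec:casimir}--\ref{sec:galois} prove the vanishing statements, Section~\ref{sec:trivial} proves Theorem~\ref{thm:trivial}, and Section~\ref{sec:existence} constructs the cusp forms needed for (4)$\Rightarrow$(3).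

\section{Sums of four squares in a cubic field}\label{sec:example}

Let $F=\mathbb Q(\theta)$ with $\theta^3-\theta+1=0$. The polynomial is irreducible, since $\pm1$ are not roots, and its discriminant is $-23<0$, so it has one real root $\theta_3$ and two complex conjugate roots $\theta_1,\theta_2$. Let $\tau,\bar\tau,r$ send $\theta$ to $\theta_1,\theta_2,\theta_3$. Let $D$ be the algebra of Hamilton quaternions $a+b\mathbf i+c\mathbf j+d\mathbf k$ over $F$ and $\mathcal O$ the order of those with coefficients in $\mathbb Z[\theta]$, so that
$$\mathcal O^1=\{(a,b,c,d)\in\mathbb Z[\theta]^4: a^2+b^2+c^2+d^2=1\}.$$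
The algebra $D$ is ramified at $r$ and split at the finite places not above $2$. The prime $2$ is inert in $F$, because $x^3+x+1$ has no root in $\mathbb F_2$, so by parity $D$ is ramified exactly at $r$ and $2$. This is an instance of Theorem~\ref{thm:counter}.

For an embedding $\iota\colon F\to\mathbb C$ and $\gamma=(a,b,c,d)\in\mathcal O^1$ put
$$M_\iota(\gamma)=\begin{pmatrix}\iota a+i\,\iota b&\iota c+i\,\iota d\\-\iota c+i\,\iota d&\iota a-i\,\iota b\end{pmatrix}\in\mathrm{SL}(2,\mathbb C).$$
Then $M_\tau=\rho_\tau$ embeds $\mathcal O^1$ as the lattice $\Gamma$, while $M_r$ takes values in $\mathrm{SU}(2)$. Consider $E_1=M_2(\mathbb C)$ with $\gamma\cdot X=M_\tau(\gamma)\,X\,M_\tau(\gamma)^*$. The left factor involves only $\theta_1$ and $i$; the right factor involves only $\theta_2$ and $i$. Geometry ties the two factors together by complex conjugation, but algebra does not. The splitting field $\mathbb Q(\theta_1,\theta_2,\theta_3)$ has Galois group $S_3$, as the discriminant is not a square, and its only quadratic subfield is $\mathbb Q(\sqrt{-23})$, so it does not contain $i$. Hence there is a field automorphism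 $\sigma$ of $\mathbb C$ that fixes $\theta_1$ and $i$ and exchanges $\theta_2$ and $\theta_3$. It fixes the entries of $M_\tau(\gamma)$. It sends an entry such as $\bar\tau a-i\,\bar\tau b$ of $M_\tau(\gamma)^*$ to the entry $ra-i\,rb$ of $M_r(\gamma)^*=M_r(\gamma)^{-1}$. Applying $\sigma$ to the entries of $X$ is therefore an additive bijection that carries $E_1$ to the module
$$M_2(\mathbb C),\qquad\gamma\cdot Y=M_\tau(\gamma)\,Y\,M_r(\gamma)^{-1},$$
which is $E_{1,0}\otimes U$ with $U$ a two-dimensional \emph{unitary} representation of $\Gamma$. The map $\sigma$ is not continuous, but the cohomology of a discrete group depends only on the underlying $\mathbb Z[\Gamma]$-module. So for every $\Delta\le\Gamma$, the group $H^*(\Delta,E_1)$ vanishes if $H^*(\Delta,E_{1,0}\otimes U)$ does.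

The latter is a question of harmonic analysis, and the point is that a unitary twist costs nothing. The sections of the flat bundle defined by $U$ over the compact manifold $\Delta\backslash G$ carry a $G$-invariant inner product, just as functions do. The complexified Lie algebra of $G$ is $\mathfrak{sl}_2\times\mathfrak{sl}_2$, with two Casimir elements $C_1,C_2$, and these act on sections as operators adjoint to each other. Their joint eigenvalues $(\lambda_1,\lambda_2)$ thus satisfy $\lambda_2=\overline{\lambda_1}$. Cohomology with coefficients in $E_{1,0}$ sees only the joint eigenvalue by which $C_1,C_2$ act on $E_{1,0}$, which is $(3,0)$. Since $0\neq\bar3$, there is no cohomology. For the untwisted module $E_1$ the pair is $(3,3)$ and this argument gives nothing; the automorphism $\sigma$ is what breaks the symmetry. The next three sections make this precise.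

\section{Casimir elements and $(\mathfrak g,K)$-cohomology}\label{sec:casimir}

\subsection{The elements $C_1$, $C_2$, $\Omega$}
Write $\mathfrak g=\mathfrak k\oplus\mathfrak p$ with $\mathfrak k$ the skew-Hermitian and $\mathfrak p$ the Hermitian matrices of trace zero. Identify $\mathfrak g_{\mathbb C}=\mathfrak g\otimes_{\mathbb R}\mathbb C$ with $\mathfrak{sl}_2\times\mathfrak{sl}_2$ by $X\otimes1\mapsto(X,\bar X)$. Complex conjugation of $\mathfrak g_{\mathbb C}$ with respect to $\mathfrak g$ is $(A,B)\mapsto(\bar B,\bar A)$, since this map is antilinear and fixes each $(X,\bar X)$. Let $h,e_+,e_-$ be the standard basis of $\mathfrak{sl}_2$, with $[e_+,e_-]=h$, and let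
$$C=h^2+2e_+e_-+2e_-e_+=h^2+2h+4e_-e_+=h^2-2h+4e_+e_-.$$
It is central in $U(\mathfrak{sl}_2)$, and evaluating the second form on a highest weight vector shows that it acts on $\mathrm{Sym}^p$ by $p(p+2)$. Let $C_1,C_2\in U(\mathfrak g_{\mathbb C})$ be the copies of $C$ in the two factors. They are central and are interchanged by conjugation. On $E_{p,q}$, which is isomorphic to its dual because $\mathrm{Sym}^p$ is, they act by $p(p+2)$ and $q(q+2)$.

The matrices $s_1=h$, $s_2=e_++e_-$, $s_3=-i(e_+-e_-)$ form a basis of $\mathfrak p$, and $X_j=s_j/\sqrt2$, $Y_j=is_j/\sqrt2$ are bases of $\mathfrak p$ and $\mathfrak k$ orthonormal for $\pm\mathrm{Re}\,\mathrm{tr}(XY)$. The Casimir element of $\mathfrak g$ is, up to a positive factor, $\Omega=\sum_jX_j^2-\sum_jY_j^2$. With $s_j'=(s_j,0)$ and $s_j''=(0,\bar s_j)$ we have $\sqrt2X_j=s_j'+s_j''$ and $\sqrt2Y_j=i(s_j'-s_j'')$, so $X_j^2-Y_j^2=s_j'^2+s_j''^2$. Since $\bar s_j=\pm s_j$ and $s_1^2+s_2^2+s_3^2=h^2+(e_++e_-)^2-(e_+-e_-)^2=C$, we get $\Omega=C_1+C_2$. It acts on $E_n$ by $2n(n+2)$.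

\subsection{Two standard facts}
A $(\mathfrak g,K)$-module is a complex vector space $V$ with a locally finite action of $K$ and a compatible action of $\mathfrak g$; the $K$-finite vectors of an irreducible unitary representation $\pi$ form one, also written $\pi$. The cohomology $H^*(\mathfrak g,K;V)=\mathrm{Ext}^*_{(\mathfrak g,K)}(\mathbb C,V)$ is computed by the complex $\mathrm{Hom}_K(\Lambda^j\mathfrak p,V)$ with $d\omega(Z_0,\dots,Z_j)=\sum_i(-1)^iZ_i\cdot\omega(Z_0,\dots,\widehat{Z_i},\dots,Z_j)$. For finite-dimensional $E$ one has $H^*(\mathfrak g,K;V\otimes E)=\mathrm{Ext}^*_{(\mathfrak g,K)}(E^*,V)$. We use: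
\begin{enumerate}
\item[(W)] (Wigner's lemma, \cite[I.5.3]{BW}.) A central element $z\in U(\mathfrak g_{\mathbb C})$ acts on every $(\mathfrak g,K)$-module as an endomorphism, because $K$ is connected, and it commutes with all morphisms. Hence the endomorphisms of $\mathrm{Ext}^*(V_1,V_2)$ induced by $z$ on $V_1$ and by $z$ on $V_2$ agree.
\item[(H)] (\cite[II.3.1]{BW}.) If $\pi$ is irreducible unitary, $E$ is irreducible finite-dimensional, and $\Omega$ acts on both by the same scalar, then $H^j(\mathfrak g,K;\pi\otimes E)=\mathrm{Hom}_K(\Lambda^j\mathfrak p,\pi\otimes E)$.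
\end{enumerate}
As $K$-modules, $\mathfrak p_{\mathbb C}\cong\mathrm{Sym}^2$ and $\overline{\mathrm{Sym}}{}^n\cong\mathrm{Sym}^n$, so the Clebsch--Gordan formula gives $E_n|_K\cong\bigoplus_{k=0}^n\mathrm{Sym}^{2k}$ and
\begin{equation}\label{eq:ktype}
\mathfrak p_{\mathbb C}\otimes E_n^*\cong\mathrm{Sym}^{2n+2}\oplus(\text{a sum of }\mathrm{Sym}^j\text{ with }j\le 2n).
\end{equation}

\begin{example}\label{ex:pin}
For $n\ge0$ let $\pi_n$ be the unitary principal series induced, with normalization, from $\mathrm{diag}(z,z^{-1})\mapsto(z/\bar z)^{n+1}$. It is the irreducible representation of $G$ by right translation on functions $f$, square-integrable on $K$, with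
$$f\left(\begin{pmatrix}z&*\\0&z^{-1}\end{pmatrix}g\right)=z^{n+2}\,\bar z^{-n}f(g).$$
The action of $C_i$ commutes with $G$, so it can be computed at $g=1$. In $C=h^2-2h+4e_+e_-$ the last term contributes $0$ there, by left invariance of $f$ under unipotent matrices, and $(h,0)$, $(0,h)$ contribute the exponents $n+2$, $-n$. So $C_1$ acts by $(n+2)^2-2(n+2)=n(n+2)$ and $C_2$ by $n^2+2n$, as on $E_n$. By Frobenius reciprocity the multiplicity of $\mathrm{Sym}^j$ in $\pi_n|_K$ is that of the weight $2n+2$ in $\mathrm{Sym}^j$, which is $1$ for even $j\ge2n+2$ and $0$ otherwise. By (H) and \eqref{eq:ktype}, $H^1(\mathfrak g,K;\pi_n\otimes E_n)=\mathrm{Hom}_K(\mathfrak p_{\mathbb C}\otimes E_n^*,\pi_n)\cong\mathbb C$.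
\end{example}

\subsection{A criterion for nonvanishing}
Both existence proofs in this paper produce explicit functions on $\Delta\backslash G$ rather than irreducible subrepresentations. The following lemma bridges the gap. Let $R$ denote right translation, and also the induced action of $U(\mathfrak g_{\mathbb C})$ on smooth functions.

\begin{lemma}\label{lem:criterion}
Let $\Delta$ be a lattice and $n\ge0$.
\begin{enumerate}
\item[(a)] Suppose $L^2_{\mathrm{cusp}}(\Delta\backslash G)$ contains a $K$-stable subspace $W\cong\mathrm{Sym}^{2n+2}$ of smooth functions $f$ with $R(\Omega)f=2n(n+2)f$. Then $H^1_{\mathrm{cusp}}(\Delta,E_n)\ne0$.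
\item[(b)] If $H^1_{\mathrm{cusp}}(\Delta,E_n)\ne0$, then the same holds for every finite-index subgroup of $\Delta$ and every conjugate of $\Delta$ in $G$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Write $L^2_{\mathrm{cusp}}$ as a Hilbert sum of irreducible representations, and choose a summand $\pi$ such that the orthogonal projection $\mathrm{pr}$ onto it is nonzero on $W$. The projection commutes with $G$, so $\pi$ contains the $K$-type $\mathrm{Sym}^{2n+2}$, and $\mathrm{Hom}_K(\mathfrak p,\pi\otimes E_n)\neq0$ by \eqref{eq:ktype}. By (H) and \eqref{eq:matsushima} it remains to see that $\Omega$ acts on $\pi$ by $2n(n+2)$. We do not know that the derivatives of $f\in W$ are square-integrable, so we smooth first. Let $\mathrm{pr}f\ne0$ and $\phi\in C_c^\infty(G)$. Then $R(\phi)f(x)=\int_G\phi(g)f(xg)\,dg$ is a smooth vector of $L^2_{\mathrm{cusp}}$. Since $\Omega$ is invariant under $\mathrm{Ad}(G)$, the operator $R(\Omega)$ commutes with each $R(g)$, so $R(\Omega)R(\phi)f=R(\phi)R(\Omega)f=2n(n+2)R(\phi)f$. Hence $\mathrm{pr}R(\phi)f=\pi(\phi)\mathrm{pr}f$ is a smooth vector of $\pi$ with the required eigenvalue,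 and it is nonzero for $\phi\ge0$ of integral $1$ supported near the identity.

(b) Let $\Delta'\le\Delta$ have finite index. Then $\Delta'\cap N$ has finite index in $\Delta\cap N$ for every $N$, so the two groups have the same cusps, and constant terms of $\Delta$-invariant functions differ by the index. Thus $L^2_{\mathrm{cusp}}(\Delta\backslash G)\subset L^2_{\mathrm{cusp}}(\Delta'\backslash G)$. Left translation by $g$ identifies the cuspidal spaces of $\Delta$ and $g\Delta g^{-1}$ as representations of $G$. Now use \eqref{eq:matsushima}.
\end{proof}

\section{Vanishing with unitary coefficients}\label{sec:unitary}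

\begin{proposition}\label{prop:unitary}
Let $\Delta$ be a cocompact lattice in $G$, let $(\rho_U,U)$ be a finite-dimensional unitary representation of $\Delta$, and let $p\ne q$. Then $H^*(\Delta,E_{p,q}\otimes U)=0$ in all degrees.
\end{proposition}

\begin{proof}
For a subgroup $\Delta'$ of finite index, corestriction composed with restriction is multiplication by the index, so restriction is injective on cohomology with coefficients in a complex vector space. As $\Delta$ has a torsion-free subgroup of finite index, we may assume that $\Delta$ is torsion-free. Put $E=E_{p,q}$, $c_1=p(p+2)$, $c_2=q(q+2)$; then $c_1-c_2$ is real and nonzero.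

\emph{Passage to $(\mathfrak g,K)$-cohomology.} The module $E$ extends to $G$ and $U$ does not, so we treat them differently: $U$ is absorbed into a space of functions. Let $V^\infty$ be the space of smooth $f\colon G\to U$ with $f(\gamma g)=\rho_U(\gamma)f(g)$, with $G$ acting by right translation, and let $V$ be its subspace of $K$-finite vectors. Since $\Delta$ acts freely on the contractible manifold $G/K$, the de Rham theorem computes $H^*(\Delta,E\otimes U)$ by $\Delta$-equivariant differential forms $\omega$ on $G/K$ with values in $E\otimes U$. To a $j$-form $\omega$ attach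
$$\tilde\omega(Z_1,\dots,Z_j)(g)=(g^{-1}\otimes1)\,\omega_{gK}(g_*Z_1,\dots,g_*Z_j),\qquad Z_i\in\mathfrak p=T_{K}(G/K).$$
Under $g\mapsto\gamma g$ this transforms by $1\otimes\rho_U(\gamma)$, and $(k\otimes1)\tilde\omega(Z)(gk)=\tilde\omega(\mathrm{Ad}(k)Z)(g)$ for $k\in K$. So $\tilde\omega\in\mathrm{Hom}_K(\Lambda^j\mathfrak p,V\otimes E)$, and $\omega\mapsto\tilde\omega$ is an isomorphism of complexes (Matsushima--Murakami; \cite[Ch.~VII]{BW}). Therefore
$$H^*(\Delta,E\otimes U)\cong\mathrm{Ext}^*_{(\mathfrak g,K)}(E^*,V).$$

Let $T=R(C_1)-R(C_2)-(c_1-c_2)$, an endomorphism of the $(\mathfrak g,K)$-module $V$. By (W) it induces on $\mathrm{Ext}^*(E^*,V)$ the same map as the action of $C_1-C_2-(c_1-c_2)$ on $E^*\cong E$, which is $0$. If $T$ is bijective on $V$, the induced map is also an automorphism, and the cohomology vanishes. So it suffices to invert $T$.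

\emph{Skew-symmetry.} Because $U$ is unitary, $(f_1(g),f_2(g))_U$ is left $\Delta$-invariant, and $\langle f_1,f_2\rangle=\int_{\Delta\backslash G}(f_1,f_2)_U\,dg$ is a $G$-invariant inner product on $V^\infty$. Differentiating the invariance shows that $R(X)$ is skew-symmetric for $X\in\mathfrak g$. So $R(Z)$ has formal adjoint $-R(\bar Z)$ for $Z\in\mathfrak g_{\mathbb C}$, and $R(ZZ')$ has formal adjoint $R(\bar Z'\bar Z)$. The expression $h^2+2e_+e_-+2e_-e_+$ is unchanged by reversing products, and conjugation exchanges the two factors; hence $R(C_1)$ and $R(C_2)$ are formal adjoints of each other, and $S=R(C_1)-R(C_2)$ is formally skew-adjoint.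

\emph{Inversion.} The operator $S$ is not elliptic, so we diagonalize an elliptic operator that commutes with it. Let $L=-\sum_jR(X_j)^2-\sum_jR(Y_j)^2$. The $X_j,Y_j$ give a frame of the compact manifold $\Delta\backslash G$, so $L$ is a nonnegative symmetric elliptic operator on sections of the flat unitary bundle defined by $U$. Hence the $L^2$-sections are the Hilbert sum of the eigenspaces $V_\lambda\subset V^\infty$ of $L$, each of finite dimension, and $f=\sum_\lambda f_\lambda$ is smooth if and only if $\sum_\lambda\lambda^{k}\|f_\lambda\|^2<\infty$ for all $k$. As $C_1,C_2$ are central, $S$ commutes with $L$ and preserves each $V_\lambda$; being skew-symmetric, it satisfies $(Sf)_\lambda=Sf_\lambda$ for $f\in V^\infty$. On $V_\lambda$ the operator $S$ is skew-Hermitian, hence unitarily diagonalizable with imaginary eigenvalues $it$, and $|it-(c_1-c_2)|\ge|c_1-c_2|$. So $T$ is invertible on $V_\lambda$ with $\|T^{-1}\|\le|c_1-c_2|^{-1}$, uniformly in $\lambda$. For $f\in V^\infty$ the sum $\sum_\lambda T^{-1}f_\lambda$ satisfies the decay condition, so it lies in $V^\infty$, and $T$ is bijective on $V^\infty$.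 Since $T$ commutes with $K$, so does $T^{-1}$, and both preserve $V$.
\end{proof}

\begin{remark}\label{rem:hyp}
No hypothesis can be dropped. For $p=q=0$ and $U=\mathbb C$ we have $H^0\neq0$. For the non-unitary module $U=\overline{\mathrm{Sym}}{}^n$ we have $E_{n,0}\otimes U=E_n$, which has cohomology for the cocompact lattices given by Theorem~\ref{thm:class}(3). If $\Delta$ is torsion-free and not cocompact and $p+q$ is even, let $\overline M$ be the compact manifold with torus boundary whose interior is $\Delta\backslash\mathbb H^3$. If $H^*(\overline M,E_{p,q})=0$, then $H^*(\overline M,\partial\overline M;E_{p,q})=0$ by duality, so $H^*(\partial\overline M,E_{p,q})=0$; but the group of a boundary torus consists of unipotent matrices up to sign, so it acts unipotently on $E_{p,q}$ and fixes a nonzero vector.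
\end{remark}

\section{Galois twisting}\label{sec:galois}

Let $\Delta$ be any group, $M\colon\Delta\to\mathrm{GL}_d(\mathbb C)$ a representation and $\sigma\in\mathrm{Aut}(\mathbb C)$. Applying $\sigma$ to matrix entries gives a representation $\sigma M$ with character $\sigma\circ\mathrm{tr}M$. Applying $\sigma$ to coordinates is an additive, $\sigma$-semilinear, $\Delta$-equivariant bijection from the space of $M$ to that of $\sigma M$. It matches invariant subspaces, so $\sigma M$ is irreducible if $M$ is, and it induces semilinear bijections on cochains and cohomology: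
\begin{equation}\label{eq:twist}
\dim_{\mathbb C}H^j(\Delta,M)=\dim_{\mathbb C}H^j(\Delta,\sigma M).
\end{equation}
In Section~\ref{sec:example} we could see $\sigma$ act on matrix entries. In general we have no preferred matrices, and we compare characters instead.

\begin{proposition}\label{prop:galois}
Let $F,\tau,D,\mathcal O$ be as in Section~\ref{sec:intro}. Suppose that $\sigma\in\mathrm{Aut}(\mathbb C)$ satisfies $\sigma\tau=\tau$ and that $r=\sigma\bar\tau$ is a real embedding of $F$. Let $\Gamma$ be commensurable, up to conjugation, with $\rho_\tau(\mathcal O^1)$. Then $\Gamma$ is cocompact, and $H^*(\Delta,E_{p,q})=0$ for every finite-index $\Delta\le\Gamma$ and all $(p,q)\ne(0,0)$.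
\end{proposition}

\begin{proof}
Since $D$ is ramified at $r$, it is not $M_2(F)$, so $\Gamma$ is cocompact. For $p\ne q$ apply Proposition~\ref{prop:unitary} with $U=\mathbb C$. Let $p=q=n\ge1$. Conjugating $\Delta$ in $G$ does not change the cohomology, as $E_n$ is a $G$-module, and restriction to a subgroup of finite index is injective. So we may assume $\Delta\subset\rho_\tau(\mathcal O^1)$ and regard $\Delta$ as a subgroup of $\mathcal O^1$.

The representation $\rho=\rho_\tau|_\Delta$ on $\mathbb C^2$ is irreducible by the Borel density theorem and has character $\tau\circ\mathrm{trd}$; its conjugate $\bar\rho$ is irreducible with character $\bar\tau\circ\mathrm{trd}$. Hence $\sigma\rho$ and $\sigma\bar\rho$ are irreducible with characters $\tau\circ\mathrm{trd}$ and $r\circ\mathrm{trd}$. Because $D$ is ramified at $r$, the algebra $D\otimes_{F,r}\mathbb R$ is that of Hamilton's quaternions, whose norm-one group is $\mathrm{SU}(2)$. This gives a unitary, hence semisimple, representation $\rho_r\colon\Delta\to\mathrm{SU}(2)$ with character $r\circ\mathrm{trd}$. Semisimple complex representations with equal characters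 are isomorphic, so $\sigma\rho\cong\rho$ and $\sigma\bar\rho\cong\rho_r$. The entries of $\mathrm{Sym}^n(g)$ are polynomials with rational coefficients in the entries of $g$, so $\sigma$ commutes with $\mathrm{Sym}^n$, and
$$\sigma E_n\cong\mathrm{Sym}^n(\sigma\rho)\otimes\mathrm{Sym}^n(\sigma\bar\rho)\cong E_{n,0}\otimes U,\qquad U=\mathrm{Sym}^n\circ\rho_r\ \text{unitary}.$$
Since $n\neq0$, Proposition~\ref{prop:unitary} applies to $E_{n,0}\otimes U$, and \eqref{eq:twist} gives $H^*(\Delta,E_n)=0$.
\end{proof}

Condition (4) of Theorem~\ref{thm:class} is exactly the obstruction to the existence of $\sigma$.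

\begin{lemma}\label{lem:fields}
Let $F$ be a number field with exactly one complex place $\{\tau,\bar\tau\}$. There is $\sigma\in\mathrm{Aut}(\mathbb C)$ with $\sigma\tau=\tau$ and $\sigma\bar\tau$ real if and only if $F$ is not a quadratic extension of a totally real field.
\end{lemma}

\begin{proof}
If $\sigma\tau=\tau$, then $\sigma\bar\tau\ne\tau$, since otherwise $\bar\tau=\sigma^{-1}\tau=\tau$. So $\sigma\bar\tau$ is either $\bar\tau$ or real, and no $\sigma$ as in the lemma exists if and only if $\mathrm{Aut}(\mathbb C/\tau(F))$ fixes $\bar\tau(F)$ pointwise. The fixed field of this group is $\tau(F)$, so this means $\bar\tau(F)\subset\tau(F)$, that is, $\bar\tau(F)=\tau(F)$.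

If $\bar\tau(F)=\tau(F)$, complex conjugation induces an automorphism of order $2$ of $F$; let $F^+$ be its fixed field. Then $\tau|_{F^+}=\bar\tau|_{F^+}$ is real, and any other embedding of $F^+$ extends to an embedding of $F$ different from $\tau$ and $\bar\tau$, hence real. So $F^+$ is totally real. Conversely, if $F$ is quadratic over a totally real field $F^+$, then $\tau$ and $\bar\tau$ agree on $F^+$, and they have the same image because $F/F^+$ is normal.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}, (1)$\Rightarrow$(4) and the last assertion]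
If (4) fails, Lemma~\ref{lem:fields} supplies $\sigma$, and Proposition~\ref{prop:galois} gives cocompactness and the vanishing of all $H^*(\Delta,E_{p,q})$ with $(p,q)\ne(0,0)$. In particular (1) fails. A field of odd degree is not a quadratic extension of a subfield.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
The field $\mathbb Q[x]/(x^3-x+1)$ has the stated places by Section~\ref{sec:example}, and $D$ exists because the prescribed set of ramified places has two elements. As $[F:\mathbb Q]=3$ is odd, the theorem is a case of what was just proved.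
\end{proof}

\section{Trivial coefficients}\label{sec:trivial}

We prove Theorem~\ref{thm:trivial}. If $\Gamma$ is cocompact, pass to a torsion-free subgroup of finite index. By Agol's theorem \cite{Agol}, every closed hyperbolic $3$-manifold has a finite cover with $b_1>0$, and $H^1_{\mathrm{cusp}}=H^1$.

Let $\Gamma$ be non-cocompact. Now positive first Betti number is not enough, because a class may be visible on the cusps. We first find a class that vanishes on all cusps and then show that its harmonic representative is cuspidal. Recall that for a torsion-free non-cocompact lattice $\Delta$ the manifold $M=\Delta\backslash\mathbb H^3$ is orientable with finitely many ends, one for each $\Delta$-orbit of cusps. The stabilizer $P\cong\mathbb Z^2$ of a cusp consists of unipotent matrices up to sign, so it contains $\Delta\cap N$ with index at most $2$, and the corresponding end is the quotient by $P$ of a small horoball.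

\subsection{A class vanishing on all cusps}
By Cooper, Long and Reid \cite{CLR} there are a torsion-free subgroup $\Delta_1\le\Gamma$ of finite index and a surjection $\alpha\colon\Delta_1\to\mathcal F$ onto a free group of rank $2$. Classes pulled back from a subgroup of index $d$ in $\mathcal F$ form a space of dimension $d+1$, and each cusp will impose at most one condition on them. So we want a cover of degree $d$ in which the relevant cusps are unwrapped so much that fewer than $d$ of them appear.

Let $P_1,\dots,P_\ell$ be stabilizers of representatives of the $\Delta_1$-orbits of cusps. An abelian subgroup of a free group is cyclic, so $\alpha(P_i)=\langle w_i\rangle$. The elements $w_i^k$ with $w_i\neq1$ and $1\le k\le\ell$ are nontrivial and finite in number, and $\mathcal F$ is residually finite. So there is a surjection $\beta\colon\mathcal F\to Q$ onto a finite group in which each $w_i\ne1$ has image of order at least $\ell+1$. Let $\mathcal F'=\ker\beta$, free of rank $|Q|+1$ by Schreier's formula, and $\Delta=\alpha^{-1}(\mathcal F')$. The $\Delta$-orbits of cusps over the $i$-th one correspond to $\Delta\backslash\Delta_1/P_i=Q/\beta\alpha(P_i)$,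 with stabilizers $\Delta\cap gP_ig^{-1}$. The image of such a stabilizer under $\alpha$ lies in a conjugate of $\langle w_i\rangle$, so it is cyclic, and trivial if $w_i=1$. Hence at most $\ell|Q|/(\ell+1)<|Q|$ orbits have nontrivial image in $\mathcal F'$, and for each of them vanishing on a generator of the image is one linear condition on $\mathrm{Hom}(\mathcal F',\mathbb C)\cong\mathbb C^{|Q|+1}$. Pick $\chi\neq0$ satisfying all of them. As $\alpha(\Delta)=\mathcal F'$, the class $\chi\circ\alpha\in H^1(\Delta,\mathbb C)$ is nonzero, and it vanishes on all cusp stabilizers.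

Represent it by a closed $1$-form $\eta_0$ on $M=\Delta\backslash\mathbb H^3$. On each end $\eta_0$ has no periods, so $\eta_0=du$ there. Subtracting $d(\kappa u)$, where $\kappa$ is a smooth function equal to $1$ deep in the ends and to $0$ outside them, we obtain a closed, compactly supported $1$-form $\eta$ that is not exact.

\subsection{The harmonic representative}
As in the Hodge--Kodaira decomposition, let $\omega$ be the component of $\eta$ orthogonal to the closure of $dC_c^\infty(M)$ in the space of $L^2$ one-forms. Thus $\eta=\omega+\lim_jd\psi_j$ in $L^2$ with $\psi_j\in C_c^\infty(M)$. In the sense of distributions, $\delta\omega=0$ by orthogonality and $d\omega=d\eta-\lim_jdd\psi_j=0$. So $(d\delta+\delta d)\omega=0$, and $\omega$ is smooth by elliptic regularity. For a closed compactly supported $2$-form $\zeta$,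
$$\int_M(\eta-\omega)\wedge\zeta=\lim_j\int_Md(\psi_j\zeta)=0 .$$
By Poincar\'e duality between $H^1(M)$ and $H^2_c(M)$ we get $[\omega]=[\eta]\neq0$, so $\omega\ne0$.

\subsection{Cuspidality}
Lift $\omega$ to $\mathbb H^3$, fix a cusp, and move it to $\infty$ in the upper half-space with metric $y^{-2}(dx_1^2+dx_2^2+dy^2)$, where $N$ acts by translations in $x$. The average of $\nu^*\omega$ over $\nu\in(\Delta\cap N)\backslash N$ is a translation-invariant form
$$\omega_0=a_1(y)\,dx_1+a_2(y)\,dx_2+b(y)\,dy$$
on all of $\mathbb H^3$. It is closed and coclosed, since $N$ acts by isometries. Closedness says $a_1'=a_2'=0$. The Hodge star on $1$-forms is $y^{-1}$ times the Euclidean one, so $d{*\omega_0}=\pm(b/y)'\,dx_1\wedge dx_2\wedge dy$, and $b=b_0y$ with $b_0$ constant. For large $y_0$ the quotient of $\{y\ge y_0\}$ by $\Delta\cap N$ covers an end of $M$ with degree at most $2$, so $\omega$ is square-integrable on it, and so is $\omega_0$ by the Cauchy--Schwarz inequality. With $|\omega_0|^2=y^2(|a_1|^2+|a_2|^2+|b|^2)$ and volume $y^{-3}dx\,dy$, this means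
$$\int_{y_0}^\infty\bigl((|a_1|^2+|a_2|^2)\,y^{-1}+|b_0|^2y\bigr)\,dy<\infty,$$
which forces $a_1=a_2=b_0=0$. Hence $\omega_0=0$.

For $X\in\mathfrak p$ let $f_X(g)=\omega_{gK}(g_*X)$. These functions are smooth and left $\Delta$-invariant; they are square-integrable because $\sum_j|f_{X_j}(g)|^2$ is a constant multiple of $|\omega_{gK}|^2$; and the constant term of $f_X$ at $g$ is a multiple of $(\omega_0)_{gK}(g_*X)=0$. Since $R(k)f_X=f_{\mathrm{Ad}(k)X}$, the map $X\mapsto f_X$ extends to a nonzero $K$-map from the irreducible module $\mathfrak p_{\mathbb C}\cong\mathrm{Sym}^2$ to $L^2_{\mathrm{cusp}}(\Delta\backslash G)$. Kuga's lemma states that under $\omega\mapsto(f_X)_X$ the Laplacian $d\delta+\delta d$ corresponds to a negative multiple of $R(\Omega)$, so $R(\Omega)f_X=0$. Lemma~\ref{lem:criterion}(a) with $n=0$ gives $H^1_{\mathrm{cusp}}(\Delta,\mathbb C)\neq0$. This proves Theorem~\ref{thm:trivial}.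

\section{Cusp forms of uniform level}\label{sec:existence}

In Theorem~\ref{thm:class} the implications (3)$\Rightarrow$(2)$\Rightarrow$(1) are formal, so only (4)$\Rightarrow$(3) remains. It follows from the next proposition: intersect the conjugate of $\Delta_0$ that is commensurable with $\Gamma$ with the subgroup of $\Gamma$ given by Theorem~\ref{thm:trivial}, and apply Lemma~\ref{lem:criterion}(b).

\begin{proposition}\label{prop:existence}
Let $F,\tau,D,\mathcal O$ be as in Section~\ref{sec:intro}, with $F$ quadratic over a totally real field $F^+$. There is a lattice $\Delta_0$ commensurable with $\rho_\tau(\mathcal O^1)$ such that $H^1_{\mathrm{cusp}}(\Delta_0,E_n)\neq0$ for all $n\ge1$.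
\end{proposition}

We want automorphic representations of $D^\times$ with component $\pi_n$ at the complex place. It is hard to write these down directly, but easy to write down automorphic forms on a group that is compact modulo center at infinity. The subfield $F^+$ connects the two: $\pi_n$ is the base change from $\mathbb R$ to $\mathbb C$ of the discrete series of weight $n+2$, which corresponds to $\mathrm{Sym}^n$ on Hamilton's quaternions. So we move along
$$B^\times/F^+\ \longrightarrow\ \mathrm{GL}_2/F^+\ \longrightarrow\ \mathrm{GL}_2/F\ \longrightarrow\ D^\times/F$$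
for an auxiliary totally definite algebra $B$. To obtain one $\Delta_0$ for all $n$, the level must be kept independent of $n$ at each step.

\subsection{The two transfer theorems}\label{sub:tools}
Let $k$ be a number field with adeles $\mathbb A_k$, let $A\cong\mathbb R_{>0}$ be embedded diagonally at the infinite places, and let $\mathcal R$ be a quaternion algebra over $k$. If $\mathcal R$ is a division algebra, $\mathcal R^\times(k)A\backslash\mathcal R^\times(\mathbb A_k)$ is compact, its $L^2$-space is a Hilbert sum of irreducible representations, and these are the \emph{automorphic representations}. If $\mathcal R=M_2(k)$, the same holds for the subspace of functions $\varphi$ with $\int_{\mathcal N(k)\backslash\mathcal N(\mathbb A_k)}\varphi(\nu g)\,d\nu=0$, where $\mathcal N$ is the unipotent radical of a Borel subgroup defined over $k$; the constituents are the \emph{cuspidal} representations. Each such $\Pi$ is a restricted tensor product of irreducible unitary local components $\Pi_v$. A vector of $\Pi$ that is finite under a maximal compact subgroup at infinity and fixed by an open compact subgroup at the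 finite places is a smooth bounded function; for $M_2(k)$ boundedness comes from the rapid decrease of cusp forms.

At a finite place $v$, with integers $\mathfrak o_v$ and maximal ideal $\mathfrak p_v$, the components of cuspidal representations are infinite-dimensional, hence of three kinds: irreducible normalized principal series $I(\mu_1,\mu_2)$, twists $\mathrm{St}\otimes\chi\subset I(\chi|\cdot|^{1/2},\chi|\cdot|^{-1/2})$ of the Steinberg representation, and supercuspidal representations. A character is \emph{unramified} if it is trivial on $\mathfrak o_v^\times$, and a component has a $\mathrm{GL}_2(\mathfrak o_v)$-fixed vector exactly when it is $I(\mu_1,\mu_2)$ with $\mu_1,\mu_2$ unramified. The representation $\mathrm{St}$ has a vector fixed by the Iwahori subgroup of matrices in $\mathrm{GL}_2(\mathfrak o_v)$ that are upper triangular modulo $\mathfrak p_v$. Let $\mathcal K(\mathfrak p_v)$ be the kernel of reduction modulo $\mathfrak p_v$. At a real place, $\mathcal D_j$ is the discrete series of weight $j\ge2$ of $\mathrm{GL}_2(\mathbb R)$, trivial on positive scalars. In this section $\mathbb H$ denotes Hamilton's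 quaternions.

\medskip\noindent\textbf{Jacquet--Langlands correspondence} \cite{JL,GJ}. Let $\mathcal R$ be a division algebra with set of ramified places $S$. There is a bijection $\Pi'\leftrightarrow\Pi$ between automorphic representations of $\mathcal R^\times$ that are not one-dimensional and cuspidal representations of $\mathrm{GL}_2$ that are square-integrable modulo center at all $v\in S$. One has $\Pi_v\cong\Pi'_v$ for $v\notin S$, and for $v\in S$ the components are matched by a local bijection under which $\chi\circ\mathrm{Nrd}\leftrightarrow\mathrm{St}\otimes\chi$ at finite $v$ and $\mathrm{Sym}^j\cdot\mathrm{Nrd}^{-j/2}\leftrightarrow\mathcal D_{j+2}$ at real $v$.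

\medskip\noindent\textbf{Quadratic base change} \cite{Langlands}. Let $\epsilon$ be the quadratic character of $F/F^+$ and $\mathrm{Nm}$ the norm. A cuspidal representation $\Pi$ of $\mathrm{GL}_2(\mathbb A_{F^+})$ with $\Pi\not\cong\Pi\otimes\epsilon$ has a cuspidal lift $\widetilde\Pi$ to $\mathrm{GL}_2(\mathbb A_F)$. For $w\mid v$ the component $\widetilde\Pi_w$ depends only on $\Pi_v$. It is $\Pi_v$ if $v$ splits. Otherwise $I(\mu_1,\mu_2)$ lifts to $I(\mu_1\circ\mathrm{Nm},\mu_2\circ\mathrm{Nm})$ when the latter is irreducible, $\mathrm{St}$ lifts to $\mathrm{St}$, twisting $\Pi_v$ by $\chi$ twists the lift by $\chi\circ\mathrm{Nm}$, and from $\mathbb R$ to $\mathbb C$ the parameter is restricted from the Weil group $W_{\mathbb R}$ to $\mathbb C^\times$.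

\medskip The irreducibility condition always holds for us. If $I(\mu_1,\mu_2)$ is irreducible and unitary, then $|\mu_1\mu_2^{-1}|=|\cdot|_v^s$ with $|s|<1$; composing with $\mathrm{Nm}$ gives $|\cdot|_w^s$, while reducibility requires the ratio $|\cdot|_w^{\pm1}$.

\subsection{Forms on a definite algebra}\label{sub:definite}
Let $m=[F^+:\mathbb Q]$ and let $\mathfrak o$ be the ring of integers of $F^+$. One real place $v_1$ of $F^+$ lies below the complex place $w_1$ of $F$, and $v_2,\dots,v_m$ split in $F$. Let $S_D$ be the set of finite places where $D$ ramifies. Choose a finite set $S'$ of finite places of $F^+$ that contains all places below $S_D$, contains a place inert in $F$, and satisfies $|S'|\equiv m\pmod2$. The first condition will allow the transfer to $D^\times$, the second makes the base change cuspidal, and the third gives the existence of the quaternion algebra $B$ over $F^+$ ramified exactly at $v_1,\dots,v_m$ and $S'$. Let $\mathcal O_B$ be a maximal order. The group $\mathcal O_B^1$ is discrete in the compact group $\prod_j\mathbb H^1$, hence finite. Let $\xi_n$ be the irreducible unitary representation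 of $B_\infty^\times=\prod_j\mathbb H^\times$ that is $\mathrm{Sym}^n\cdot\mathrm{Nrd}^{-n/2}$ on the $v_1$-factor and trivial on the others. A scalar $t\in\mathbb R^\times$ in the $v_1$-factor acts by $\mathrm{sgn}(t)^n$.

A matrix coefficient of $\xi_n$ extends to an automorphic form of level $J^B$ as soon as $B^\times(F^+)\cap J^B$ acts trivially in $\xi_n$. We choose $J^B$ so that this holds for all $n$, by removing the noncentral units and the units that are negative at $v_1$. The sign of a unit at $v_1$ depends only on its class in the finite group $\mathfrak o^\times/(\mathfrak o^\times)^2$. Let $u_i$ represent the classes that are negative at $v_1$. Each $u_i$ is a non-square, so by Chebotarev's theorem there is an odd prime $\mathfrak p_i\notin S'$ modulo which $u_i$ is a non-square. Choose also a prime $\mathfrak p\notin S'$ with $\zeta-1\notin\mathfrak p\mathcal O_B$ for all $\zeta\in\mathcal O_B^1$, $\zeta\neq1$; this excludes finitely many primes. Let $\mathfrak N$ be the product of the distinct primes among $\mathfrak p$ and the $\mathfrak p_i$, and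
$$J^B=\Bigl\{u\in\prod_{v\nmid\infty}\mathcal O_{B,v}^\times: u\equiv1\bmod\mathfrak N\Bigr\}.$$

\begin{lemma}\label{lem:units}
Every $\lambda\in B^\times(F^+)\cap J^B$ is a unit of $\mathfrak o$ that is positive at $v_1$. Hence $\xi_n(\lambda)=1$ for all $n$.
\end{lemma}

\begin{proof}
We have $\lambda\in\mathcal O_B^\times$ and $\lambda\equiv1\bmod\mathfrak N$, and the same holds for the quaternion conjugate $\bar\lambda$. The element $\lambda\bar\lambda^{-1}$ lies in $\mathcal O_B^1$ and is congruent to $1$ modulo $\mathfrak p\mathcal O_B$, so it equals $1$. Thus $\lambda=\bar\lambda\in\mathfrak o^\times$. If $\lambda$ were negative at $v_1$, then $\lambda=u_is^2$ with $s\in\mathfrak o^\times$, and $u_i\equiv s^{-2}$ would be a square modulo $\mathfrak p_i$.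
\end{proof}

\begin{example}\label{ex:hurwitz}
Let $F=\mathbb Q(\sqrt{-3})$, $D=M_2(F)$, $F^+=\mathbb Q$. The prime $2$ is inert, so $S'=\{2\}$ is allowed, and $B$ is the algebra of Hamilton quaternions over $\mathbb Q$. The level $\mathfrak N=3$ works: $-1$ is a non-square modulo $3$, and $\mathrm{Nrd}(\zeta-1)=2-\mathrm{trd}\,\zeta\le4$ while nonzero elements of $3\mathcal O_B$ have norm at least $9$. Here $3$ does not split in $F$, so the analysis of Lemma~\ref{lem:level} below is needed.
\end{example}

Fix a unit vector $a'$ in the space of $\xi_n$. For $a$ in that space define $f_a$ on $B^\times(\mathbb A_{F^+})$ by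
$$f_a(\gamma yu)=\langle\xi_n(y)a,a'\rangle\qquad(\gamma\in B^\times(F^+),\ y\in B_\infty^\times,\ u\in J^B),$$
and $f_a=0$ off the open and closed set $B^\times(F^+)B_\infty^\times J^B$. This is well defined: if $\gamma yu=\gamma'y'u'$, then $\lambda=\gamma'^{-1}\gamma$ has finite part $u'u^{-1}\in J^B$ and $y'=\lambda y$, so $\xi_n(y')=\xi_n(y)$ by Lemma~\ref{lem:units}. The function $f_a$ is bounded, left invariant under $B^\times(F^+)A$ and right invariant under $J^B$; moreover $R(y_0)f_a=f_{\xi_n(y_0)a}$ for $y_0\in B_\infty^\times$, and $f_{a'}(1)=1$. Projecting the nonzero map $a\mapsto f_a$ to a suitable irreducible constituent of $L^2$, we obtain an automorphic representation $\Pi'_n$ of $B^\times$ with $\Pi'_{n,\infty}\cong\xi_n$ and a nonzero $J^B$-fixed vector. It is not one-dimensional, because $\dim\xi_n=n+1\ge2$; this is where $n\ge1$ is used. For $v\in S'$ the component $\Pi'_{n,v}$ has a vector fixed by $\mathcal O_{B,v}^\times$, which is normal in $B_v^\times$ with quotient $\mathbb Z$. The fixed vectors form a subrepresentation, so $\Pi'_{n,v}$ factors through $\mathbb Z$ and equals $\chi_v\circ\mathrm{Nrd}$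 with $\chi_v$ unramified.

\subsection{Transfer to $\mathrm{GL}_2$ and base change}
For finite $v\notin S'$ identify $\mathcal O_{B,v}$ with $M_2(\mathfrak o_v)$. By Jacquet--Langlands, $\Pi'_n$ corresponds to a cuspidal representation $\Pi_n$ of $\mathrm{GL}_2(\mathbb A_{F^+})$ whose components are $\mathcal D_{n+2}$ at $v_1$, $\mathcal D_2$ at $v_2,\dots,v_m$, $\mathrm{St}\otimes\chi_v$ at $v\in S'$, unramified principal series at finite $v\notin S'$ with $v\nmid\mathfrak N$, and representations with a nonzero $\mathcal K(\mathfrak p_v)$-fixed vector at $v\mid\mathfrak N$. At an inert place $v\in S'$ we have $\epsilon_v\neq1$, and distinct twists of $\mathrm{St}$ are not isomorphic, so $\Pi_n\not\cong\Pi_n\otimes\epsilon$. Hence the lift $\widetilde\Pi_n$ is cuspidal. Its components are as follows.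
\begin{itemize}
\item At $w_1$: put $\mu(z)=(z/|z|)^{n+1}$. The parameter of $\mathcal D_{n+2}$ is $\mathrm{Ind}_{\mathbb C^\times}^{W_{\mathbb R}}\mu$, which restricts to $\mu\oplus\mu^{-1}$, so $\widetilde\Pi_{n,w_1}=I(\mu,\mu^{-1})$. Its central character is trivial, and its restriction to $G$ is induced from $\mathrm{diag}(z,z^{-1})\mapsto\mu(z)^2=(z/\bar z)^{n+1}$; this is $\pi_n$.
\item At real places: $\mathcal D_2$, since $v_2,\dots,v_m$ split.
\item Above $S'$: an unramified twist of $\mathrm{St}$, since $\mathrm{Nm}$ maps units to units.
\item Above finite $v\notin S'$ with $v\nmid\mathfrak N$: an unramified principal series, for the same reason, even if $v$ ramifies in $F$.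
\end{itemize}
Above $\mathfrak N$ we do not know the components, only a bound on their level, and we must see that the bound survives base change.

\begin{lemma}\label{lem:level}
For $w\mid v\mid\mathfrak N$ there is an open compact subgroup $J_w\subset\mathrm{GL}_2(F_w)$, independent of $n$, that fixes a nonzero vector of $\widetilde\Pi_{n,w}$ for all $n\ge1$.
\end{lemma}

\begin{proof}
If $v$ splits, take $\mathcal K(\mathfrak p_v)$. Let $v$ be non-split.

Suppose first that $\Pi_{n,v}\subseteq I(\mu_1,\mu_2)$ is a principal series or a twist $\mathrm{St}\otimes\chi$. Let $f\ne0$ be a $\mathcal K(\mathfrak p_v)$-fixed function in $I(\mu_1,\mu_2)$. By the Iwasawa decomposition $f(g)\neq0$ for some $g\in\mathrm{GL}_2(\mathfrak o_v)$. For $b=\mathrm{diag}(b_1,b_2)$ with $b_i\in1+\mathfrak p_v$, normality of $\mathcal K(\mathfrak p_v)$ in $\mathrm{GL}_2(\mathfrak o_v)$ gives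
$$\mu_1(b_1)\mu_2(b_2)f(g)=f(bg)=f(g\cdot g^{-1}bg)=f(g).$$
So $\mu_1,\mu_2$, and $\chi$ in the Steinberg case, are trivial on $1+\mathfrak p_v$. Since $\mathrm{Nm}(1+x)=(1+x)(1+\bar x)\in(1+\mathfrak p_w)\cap F^+_v=1+\mathfrak p_v$ for $x\in\mathfrak p_w$, their compositions with $\mathrm{Nm}$ are trivial on $1+\mathfrak p_w$. Then $I(\mu_1\circ\mathrm{Nm},\mu_2\circ\mathrm{Nm})$ contains the function supported on (upper triangular matrices)$\,\cdot\,\mathcal K(\mathfrak p_w)$ and equal to $1$ on $\mathcal K(\mathfrak p_w)$, and in $\mathrm{St}\otimes(\chi\circ\mathrm{Nm})$ the Iwahori-fixed vector of $\mathrm{St}$ is fixed by $\mathcal K(\mathfrak p_w)$. So $\mathcal K(\mathfrak p_w)$ serves for all these $n$.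

For the supercuspidal components we use Bernstein's finiteness theorem: up to twists by unramified characters, only finitely many irreducible supercuspidal representations of $\mathrm{GL}_2(F_v^+)$ have a nonzero $\mathcal K(\mathfrak p_v)$-fixed vector. So there are $n_1,\dots,n_s$ such that every supercuspidal $\Pi_{n,v}$ is $\Pi_{n_j,v}\otimes\chi$ for some $j$ and some unramified $\chi$, and then $\widetilde\Pi_{n,w}=\widetilde\Pi_{n_j,w}\otimes(\chi\circ\mathrm{Nm})$. Each $\widetilde\Pi_{n_j,w}$ has a nonzero vector fixed by some open compact $J_{w,j}$, and $\chi\circ\mathrm{Nm}\circ\det$ is trivial on compact subgroups. Take $J_w=\mathcal K(\mathfrak p_w)\cap\bigcap_jJ_{w,j}$.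
\end{proof}

\subsection{Transfer to $D^\times$ and descent to $G$}
The algebra $D$ ramifies at the real places of $F$ and at $S_D$, which lies above $S'$, and at all these places $\widetilde\Pi_n$ is square-integrable modulo center. So $\widetilde\Pi_n$ corresponds to an automorphic representation $\Pi''_n$ of $D^\times(\mathbb A_F)$; if $D=M_2(F)$, put $\Pi_n''=\widetilde\Pi_n$. It is trivial at the real places, of the form $\chi\circ\mathrm{Nrd}$ with $\chi$ unramified at $w\in S_D$, and equal to $\widetilde\Pi_{n,w}$ elsewhere. Let $J\subset D^\times(\mathbb A_{F,f})$ be the product of the unit group of the maximal order at $w\in S_D$, the Iwahori subgroup at the other places above $S'$, the group $J_w$ above $\mathfrak N$, and $\mathrm{GL}_2(\mathfrak o_w)$ elsewhere, the identifications with $\mathrm{GL}_2$ being compatible with $\mathcal O$ at almost all places. Then $J$ is open compact, independent of $n$, and fixes a nonzero vector $f_0$ in the finite part of each $\Pi''_n$.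

An adelic form of level $J$ is a finite collection of functions on $G$, and we take a lattice under which all of them are invariant. The set $D^\times(F)\backslash D^\times(\mathbb A_F)/D_\infty^\times J$ is finite; let $g_1,\dots,g_t\in D^\times(\mathbb A_{F,f})$ be representatives, and put
$$J'=\bigcap_ig_iJg_i^{-1},\qquad\Delta_0=\rho_\tau\bigl(D^1(F)\cap J'\bigr).$$
Any two open compact subgroups are commensurable, and $\mathcal O^1=D^1(F)\cap\prod_w\mathcal O_w^\times$, so $\Delta_0$ is commensurable with $\rho_\tau(\mathcal O^1)$. It does not depend on $n$.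

\begin{proof}[Proof of Proposition~\ref{prop:existence}]
Fix $n\ge1$ and regard $G=D^1(F_{w_1})$ as a subgroup of $D^\times(\mathbb A_F)$. Let $W_n\cong\mathrm{Sym}^{2n+2}$ be the lowest $K$-type of $\Pi''_{n,w_1}|_G=\pi_n$. For $u\in W_n$ let $\varphi_u$ be the smooth bounded function on $D^\times(\mathbb A_F)$ given by the pure tensor of $u$ and $f_0$. It is left invariant under $D^\times(F)$; it is right invariant under $J$, under the factors $\mathbb H^\times$ at the real places and under the center $\mathbb C^\times$ at $w_1$; and $R(\Omega)\varphi_u=2n(n+2)\varphi_u$ by Example~\ref{ex:pin}.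

Take $u_0\neq0$. Then $\varphi_{u_0}(g_iy)\ne0$ for some $i$ and $y\in D_\infty^\times$. Since $\mathrm{GL}_2(\mathbb C)=\mathbb C^\times G$, the invariances allow us to take $y=x_0\in G$, which commutes with $g_i$. With this $i$, put $\psi_u(x)=\varphi_u(xg_i)$ for $x\in G$. Let $\delta\in D^1(F)\cap J'$, with components $\delta_1=\rho_\tau(\delta)$ at $w_1$, $\delta_{\mathbb R}$ at the real places and $\delta_f$ at the finite places. Multiplying on the left by $\delta^{-1}$,
$$\psi_u(\delta_1x)=\varphi_u(\delta_{\mathbb R}^{-1}\delta_f^{-1}xg_i)=\varphi_u\bigl(xg_i\cdot g_i^{-1}\delta_f^{-1}g_i\cdot\delta_{\mathbb R}^{-1}\bigr)=\psi_u(x),$$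
because $g_i^{-1}J'g_i\subset J$. So $\psi_u$ is a smooth bounded function on $\Delta_0\backslash G$, which has finite volume, and $\psi_u\in L^2(\Delta_0\backslash G)$. The map $u\mapsto\psi_u$ is $K$-equivariant and nonzero, hence injective on $W_n$, and $R(\Omega)\psi_u=2n(n+2)\psi_u$. By Lemma~\ref{lem:criterion}(a) it remains to show that $\psi_u$ is cuspidal.

If $D\neq M_2(F)$ there are no cusps. Let $D=M_2(F)$, so that $F$ is imaginary quadratic and $\rho_\tau$ may be taken to be the map induced by $\tau$. A cusp of $\Delta_0$ is the fixed point of a nontrivial unipotent element of $\mathrm{SL}_2(F)$, so it lies in $\mathbb P^1(F)$, and $N=\mathcal N(\mathbb C)$ for the unipotent radical $\mathcal N$ of an $F$-rational Borel subgroup. Put $J'_{\mathcal N}=\mathcal N(\mathbb A_{F,f})\cap J'$. Since $F$ is dense in $\mathbb A_{F,f}$, we have $\mathcal N(\mathbb A_F)=\mathcal N(F)\,\mathcal N(\mathbb C)\,J'_{\mathcal N}$, and therefore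
$$\mathcal N(F)\backslash\mathcal N(\mathbb A_F)\cong(\mathcal N(F)\cap J')\backslash(\mathcal N(\mathbb C)\times J'_{\mathcal N}),$$
where $\mathcal N(F)\cap J'$ maps onto $\Delta_0\cap N$. For $\nu\in N$ and $\kappa\in J'_{\mathcal N}$ we have $\varphi_u(\nu\kappa xg_i)=\varphi_u(\nu xg_i\cdot g_i^{-1}\kappa g_i)=\psi_u(\nu x)$. Hence
$$0=\int_{\mathcal N(F)\backslash\mathcal N(\mathbb A_F)}\varphi_u(\nu xg_i)\,d\nu=\mathrm{vol}(J'_{\mathcal N})\int_{(\Delta_0\cap N)\backslash N}\psi_u(\nu x)\,d\nu,$$
and $\psi_u$ is cuspidal.
\end{proof}

This completes the proof of Theorem~\ref{thm:class}.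

\begin{thebibliography}{9}

\bibitem{Agol}
Agol, \emph{The virtual Haken conjecture}, Doc. Math. 18 (2013).

\bibitem{BW}
Borel and Wallach, statements I.5.3 and II.3.1 and Chapter VII.

\bibitem{CLR}
Cooper, Long and Reid, \emph{Essential closed surfaces in bounded 3-manifolds}, J. AMS 10 (1997).

\bibitem{FGT}
Tobias Finis, Fritz Grunewald, Paulo Tirao, \emph{The cohomology of lattices in $\mathrm{SL}(2,\mathbb{C})$}, arXiv:0808.1204 (2008).

\bibitem{GJ}
Gelbart and Jacquet, Corvallis.

\bibitem{JL}
Jacquet and Langlands, LNM 114.

\bibitem{Langlands}
Langlands, \emph{Base Change for $\mathrm{GL}(2)$}, 1980.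

\bibitem{MR}
Maclachlan and Reid, \emph{The Arithmetic of Hyperbolic 3-Manifolds}.

\end{thebibliography}
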